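# A critical $\mathcal U$-Ising family whose square droplets survive exponentially long

## 1. Do critical families erode droplets in polynomial time?

Put a finite island of $-$ in a sea of $+$ on $\mathbb Z^2$, and let the spins evolve by a local rule under which the sea can never be invaded. How long does the island last? The natural guess is a time polynomial in its diameter: the sea keeps everything it wins outside the shrinking island, the island is attacked at its corners, and for the best-known rule this is what happens. We first make the guess precise, then test it.

**Definition (dynamics).** Let $\mathcal U=\{X_1,\dots,X_m\}$ be a finite family of finite subsets of $\mathbb Z^2\setminus\{0\}$ (a *two-dimensional family*). In a configuration in $\{+,-\}^{\mathbb Z^2}$, a set $X\in\mathcal U$ *disagrees* with a vertex $v$ if each vertex of $v+X$ has the state opposite to that of $v$. In the *$\mathcal U$-Ising dynamics* every vertex has an independent exponential clock of rate $1$; when the clock at $v$ rings, $v$ flips if some $X\in\mathcal U$ disagrees with $v$, and otherwise nothing happens.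

**Definition (stable directions, criticality).** For $u\in S^1$ let $\mathbb H_u=\{x\in\mathbb Z^2:\langle x,u\rangle<0\}$. The set of stable directions is
$$\mathcal S=\mathcal S(\mathcal U)=\{u\in S^1: X\not\subset\mathbb H_u\text{ for all }X\in\mathcal U\}.$$
The family is *critical* if some semicircle has finite intersection with $\mathcal S$ and every open semicircle meets $\mathcal S$.

The standard example is the family $\mathcal N_2^2$ of all two-element subsets of $\{\pm e_1,\pm e_2\}$: a vertex may flip when at least two of its four neighbors disagree with it. If $u_1u_2\ne0$, then $X=\{-\mathrm{sgn}(u_1)e_1,-\mathrm{sgn}(u_2)e_2\}$ lies in $\mathbb H_u$, so $u$ is not stable. If $u=e_1$, then $\mathbb H_u$ contains only one of the four neighbors, so $u$ is stable; the same holds for the other axis directions. Hence $\mathcal S(\mathcal N_2^2)=\{\pm e_1,\pm e_2\}$, which is finite and meets every open semicircle: $\mathcal N_2^2$ is critical. By contrast, the family of the four singletons $\{\pm e_i\}$ has $\mathcal S=\emptyset$, and the family $\{\{e_1,-e_1,e_2,-e_2\}\}$ has $\mathcal S=S^1$; neither is critical.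

**Definition (droplets, erosion time).** Let $\mathcal T\subset\mathcal S$. A *$\mathcal T$-droplet* is a non-empty set $D=\bigcap_{u\in\mathcal T}(\mathbb H_u+a_u)$ with $a_u\in\mathbb Z^2$. If $D$ is finite with diameter (maximum distance between two of its points) at most $L$, it is a *$(\mathcal T,L)$-droplet*. Only those $\mathcal T$ are considered for which such droplets are finite; call them *admissible*. For critical $\mathcal U$ at least one exists. Start the dynamics with $-$ on $D$ and $+$ elsewhere. The *erosion time* $T^{\rm Is}(D)$ is the first time at which $D$ is entirely $+$.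

Stability protects the sea. If everything outside $D$ is $+$ and $v\notin D$, then $\langle v-a_u,u\rangle\ge0$ for some $u\in\mathcal T$. Each $X\in\mathcal U$ has an element $x$ with $\langle x,u\rangle\ge0$, so $v+x\notin D$ is $+$, and $X$ does not disagree with $v$. So the states outside $D$ never flip, and the dynamics is a Markov chain on the finite set $\{+,-\}^D$.

**Definition (Ising-eroding).** $\mathcal U$ is *Ising-eroding* if there are a constant $c>1$ and a finite set $\mathcal T\subset\mathcal S$ such that every $(\mathcal T,L)$-droplet $D$ satisfies $\mathbb P(T^{\rm Is}(D)>L^c)\le e^{-L}$ for all $L$ large enough.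

Fontes, Schonmann and Sidoravicius proved that for $\mathcal U=\mathcal N_2^2$ there are $C,\gamma>0$ such that $\mathbb P(T^{\rm Is}(D)>CL^2)\le e^{-\gamma L}$ for all $(\mathcal S,L)$-droplets $D$ and all large $L$; in particular $\mathcal N_2^2$ is Ising-eroding. The guess is then the following statement, from Daniel Blanquicett, "Fixation for Two-Dimensional $\mathcal U$-ISING and $\mathcal U$-VOTER Dynamics", arXiv:2003.02420 (2020).

**Conjecture.** Every critical family is Ising-eroding.

We shall show that it is false. It helps to see first how much evidence small cases give in its favor.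

## 2. Small droplets under the largest family with four stable directions

To stress the guess, keep the stable set $\{\pm e_1,\pm e_2\}$ and allow as many sets $X$ as possible within a bounded range. Let
$$B=1000,\qquad K=2000,\qquad \tau=20,$$
$$\mathcal U_K=\big\{X\subset[-K,K]^2\cap\mathbb Z^2\setminus\{0\}:\ X\not\subset\mathbb H_u\text{ for each }u\in\{\pm e_1,\pm e_2\}\big\}.$$
Unwinding the definition, for $X\subset[-K,K]^2\cap\mathbb Z^2\setminus\{0\}$,
$$X\in\mathcal U_K\iff\text{for each }u\in\{\pm e_1,\pm e_2\}\text{ there is }x\in X\text{ with }\langle x,u\rangle\ge0.\tag{1}$$
One element can serve several directions: $(3,0)$ serves $e_1$, $e_2$ and $-e_2$, so $\{(3,0),(-2,0)\}\in\mathcal U_K$. No singleton belongs to $\mathcal U_K$, since $x$ would have to be $0$, and $\emptyset\notin\mathcal U_K$. One checks from (1) that $\mathcal N_2^2\subset\mathcal U_K$.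

**Stable set.** By definition $\pm e_1,\pm e_2\in\mathcal S(\mathcal U_K)$. If $u_1u_2\ne0$, the set $X=\{-\mathrm{sgn}(u_1)e_1,-\mathrm{sgn}(u_2)e_2\}$ lies in $\mathbb H_u$. It belongs to $\mathcal U_K$: its second element is not in $\mathbb H_{\pm e_1}$ and its first is not in $\mathbb H_{\pm e_2}$. So $\mathcal S(\mathcal U_K)=\{\pm e_1,\pm e_2\}$, a finite set that meets every open semicircle, and $\mathcal U_K$ is critical. If $\mathcal U\supset\mathcal U_K$ is critical, then $\mathcal S(\mathcal U)\subset\{\pm e_1,\pm e_2\}$. The open semicircle centered at an axis direction $v$ contains no other axis direction, so $v\in\mathcal S(\mathcal U)$. Hence $\mathcal S(\mathcal U)=\{\pm e_1,\pm e_2\}$ too.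

**Droplets.** If $\mathcal T\subset\mathcal S=\{\pm e_1,\pm e_2\}$ omits $v\in\{\pm e_1,\pm e_2\}$, then $\langle v,u\rangle\le0$ for all $u\in\mathcal T$, so a $\mathcal T$-droplet containing $x$ contains $x+nv$ for all $n\ge0$ and is infinite. So the only admissible $\mathcal T$ is $\mathcal S$, and the $\mathcal S$-droplets are exactly the non-empty (finite) axis-parallel rectangles.

For these families absorption is clear: $\emptyset\notin\mathcal U$ (otherwise $\mathcal S$ would be empty), so the all-$+$ state does not move; and in any other state of the chain let $v$ be the lowest among the leftmost $-$ sites. Then $v-e_1$ and $v-e_2$ are $+$ and $\{-e_1,-e_2\}\in\mathcal U$, so $v$ flips at rate $1$. Repeating, the all-$+$ state is reachable from everywhere, and $T^{\rm Is}(D)<\infty$ almost surely.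

**Single site.** $T^{\rm Is}$ is exponential of rate $1$, under both $\mathcal N_2^2$ and $\mathcal U_K$.

**The $2\times2$ square.** The two families give the same dynamics. Each $-$ site has two $+$ neighbors outside $D$, so it flips at rate $1$. Under $\mathcal U_K$ a $+$ site of $D$ flips back if and only if, in each axis direction, some $-$ site is weakly ahead of it, that is, if it lies in the bounding box of the $-$ sites. Under $\mathcal N_2^2$ it flips back if and only if both its neighbors in $D$ are $-$. In a $2\times 2$ square these conditions agree, as one sees by listing the configurations. Write $h_4,h_3$ for the mean erosion time from four or three $-$ sites, and $d,a,1$ for that from two diagonal, two adjacent, or one $-$ site. Then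
$$h_4=\tfrac14+h_3,\quad h_3=\tfrac14+\tfrac14h_4+\tfrac12a+\tfrac14d,\quad d=\tfrac14+\tfrac12h_3+\tfrac12,\quad a=\tfrac12+1,$$
which gives $h_3=2$, $d=\tfrac74$, $h_4=\tfrac94$. Nothing alarming.

**One column, any height.** Let $D=\{0\}\times\{0,\dots,h-1\}$ with $\mathcal U_K$. Each $-$ site flips at rate $1$, because $\{e_1,-e_1\}\in\mathcal U_K$ and its horizontal neighbors are $+$. A $+$ site of $D$ can flip only if there are $-$ sites strictly above and strictly below it. So the topmost $-$ site never moves up; it flips at rate $1$, and then the new topmost $-$ site is at least one step lower. Hence $T^{\rm Is}(D)$ is at most a sum of $h$ independent exponential variables of rate $1$. Each has $\mathbb E e^{Z/2}=2$, so for $h\le L+1$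
$$\mathbb P\big(T^{\rm Is}(D)>4(L+1)\big)\le2^{h}e^{-2(L+1)}\le e^{-L}.$$
Thin droplets obey the guess, with linear time.

**Squares of side $n\le K$.** Let $D=\{0,\dots,n-1\}^2$ with $n\le K$, under $\mathcal U_K$. A $-$ site $(p,q)$ always flips at rate $1$: the sites $(-1,q)$ and $(n,q)$ are $+$, within distance $K$, and $\{(-1-p,0),(n-p,0)\}\in\mathcal U_K$. By (1), and since all distances in $D$ are below $K$, a $+$ site of $D$ flips at rate $1$ if and only if it lies in the bounding box of the set of $-$ sites. So as long as each side of $D$ contains a $-$ site, *every* site of $D$ flips at rate $1$, independently, like a fair coin tossed over and over.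

The first side is lost only when $n$ coins on one side are simultaneously $+$. Compare with independent sites flipping at rate $1$, started from $-$; each is $+$ at time $s$ with probability $(1-e^{-2s})/2\le\frac12$. The expected number of times in $[0,t]$ at which a given side becomes all $+$ is at most $n\,2^{-(n-1)}t$: choose the site that flips last; the other $n-1$ must be $+$. Hence
$$\mathbb P(\text{some side of }D\text{ is lost by time }t)\le 8n\,2^{-n}\,t .$$
Up to side $K$, then, a square lasts a time exponential in its side. This does not yet contradict the conjecture, since $K$ is fixed and $L\to\infty$. But it points to the following theorems.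

**Theorem 1.** Let $\mathcal U$ be $\mathcal U_K$, or any critical family containing $\mathcal U_K$. Then $\mathcal U$ is critical, $\mathcal S(\mathcal U)=\{\pm e_1,\pm e_2\}$, and if an $\mathcal S$-droplet $D$ contains a translate of $\{0,\dots,2^kB-1\}^2$, then
$$\mathbb P(T^{\rm Is}(D)\le t)\le(t+1)\,e^{-7\cdot2^k}\qquad(t\ge0).$$
Consequently $\mathcal U$ is not Ising-eroding, and the conjecture is false.

**Theorem 2.** For the same $\mathcal U$ and all large $L$, every $(\mathcal S,L)$-droplet $D$ satisfies $\mathbb P(T^{\rm Is}(D)>e^{5L})\le e^{-L}$. By contrast, for all large $L$ some $(\mathcal S,L)$-droplet (a square) satisfies $\mathbb P(T^{\rm Is}(D)\le e^{L/1000})\le2e^{-L/1000}$.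

In particular the stable set alone does not decide whether a critical family is Ising-eroding: $\mathcal N_2^2$ and $\mathcal U_K$ have the same one. The claims on criticality and stable sets in Theorem 1 were proved above. From now on $\mathcal U$ is as in Theorem 1.

## 3. Why one scale is not enough, and how blocks heal

**Where the coin argument stops.** Take $n$ much larger than $K$. A $+$ site in the bounding box of the $-$ sites need not flip any more. If only the four corners of $D$ are $-$, a $+$ site at the center has no $-$ site within range. The bounding box has lost its meaning; only $-$ sites within distance $K$ help.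

The next attempt is to tile a large square by $B\times B$ blocks and to run the coin argument in each. In a block, the event that within a unit of time all goes well has probability $1-\varepsilon$, where $\varepsilon>0$ is tiny but fixed. There are about $(L/B)^2$ blocks, and we must control a time $e^{cL}$. A union bound over all blocks and times stops being useful after a time of order $\varepsilon^{-1}(B/L)^2$. Failures will occur, and even large clusters of failed blocks. So failures must be repaired.

**Healing.** Call a block *alive* when each of its four sides contains a $-$ site. A $+$ site $v$ in an alive block $Q$ can flip, since the four sides give $-$ sites weakly ahead of $v$ in all four directions. But $v$ can also be helped from outside. Let $Q$ be dead, and let a horizontal neighbor $Q^h$ and a vertical neighbor $Q^v$ be alive. The top and bottom rows of $Q^h$ lie at the same heights as those of $Q$, so they give $-$ sites weakly above and weakly below $v$. The left and right columns of $Q^v$ give $-$ sites weakly to the left and right. All lie within distance $2B-1\le K$, so every $+$ site of $Q$ can flip. Hence: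

> a block without new failures is alive if, one unit earlier, it was alive, or both a horizontal and a vertical neighbor were alive.

For instance, a dead $a\times b$ rectangle of blocks, with the blocks along its right and upper sides alive and with no further failures, heals from its upper right corner in at most $a+b-1$ units of time. On the other hand, for a dead row of blocks crossing the whole big square, the rule says nothing: no block in it has an alive horizontal neighbor. So one should expect that killing a square of $2^k\times2^k$ blocks takes about $2^k$ failures close together, with probability $e^{-c2^k}$.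

**The multiscale plan.** Group blocks $2\times2$ into level-1 blocks, these into level-2 blocks, and so on, with the time unit multiplied by $\tau=20$ at each level. We want the *same* healing rule at every level, with "failure" of a level-$j$ block meaning two essentially independent failures among its children. Then the failure probability is squared, up to a constant, each time the side doubles, which gives $e^{-c2^j}$ at level $j$. All the work is in choosing the definitions so that the rule reproduces itself.

## 4. Two clocks per site, and the block variables

**Two clocks.** We separate attempts to become $-$ from attempts to become $+$. Give each vertex two independent rate-$1$ Poisson clocks, a *minus-clock* and a *plus-clock*. At a minus-ring at $v$: if $v$ is $+$ and some $X\in\mathcal U$ disagrees with $v$, then $v$ becomes $-$; otherwise nothing happens. At a plus-ring at $v$: if $v$ is $-$ and some $X$ disagrees with $v$, then $v$ becomes $+$; otherwise nothing happens. In every configuration each vertex flips at rate $\mathbf 1\{\exists X\in\mathcal U\text{ disagreeing with }v\}$, as in the original dynamics. Vertices outside $D$ never flip, so this is a Markov chain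 on a finite state space with the same generator, and $T^{\rm Is}(D)$ has the same law. A *ring* at $v$ is a ring of either clock. Almost surely all ring times are distinct. For convenience the clocks run on $(-1,\infty)$; rings before time $0$ are ignored by the dynamics.

Note that a $-$ site with no ring stays $-$, and a $-$ site at a minus-ring stays $-$.

**Blocks.** By translation, assume $D\supset Q_*:=\{0,\dots,2^kB-1\}^2$. For $0\le j\le k$ the *level-$j$ blocks* are $2^jBz+\{0,\dots,2^jB-1\}^2$ with $z\in\{0,\dots,2^{k-j}-1\}^2$. Two of them are horizontal (vertical) neighbors if their indices $z$ differ by $\pm e_1$ ($\pm e_2$). For $j\ge1$ a level-$j$ block is the union of $2\times2$ level-$(j-1)$ blocks, its *children*. The only level-$k$ block is $Q_*$. A level-$0$ block has four *sides* (left and right columns, top and bottom rows) of $B$ sites each.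

**Time.** At level $j$ the integer $m$ stands for the time interval $[m\tau^j,(m+1)\tau^j]$. For $m\ge0$ let
$$I_m=\{m\tau,\dots,(m+1)\tau-1\},\qquad W_m=\{(m-1)\tau+1,\dots,(m+1)\tau-1\}\cap\{n\ge0\}.$$
$I_m$ lists the child times inside time $m$, and $W_m\supset I_m$ adds most of time $m-1$. For example $I_1=\{20,\dots,39\}$ and $W_1=\{1,\dots,39\}$; and $W_0=I_0=\{0,\dots,19\}$. Always $|W_m|\le39$.

**Small sets.** A set of pairs (block, integer) is *small* if it is contained in $\{Q'\}\times\{n,n+1\}$ for some $Q'$ and $n$. So $\emptyset$, $\{(Q',7)\}$ and $\{(Q',7),(Q',8)\}$ are small, while $\{(Q',7),(Q',9)\}$ and $\{(Q',7),(Q'',7)\}$ with $Q'\ne Q''$ are not. Two consecutive times count as one failure because the events at those times use overlapping stretches of the clocks and are not independent.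

**Definition (level 0).** Let $Q$ be a level-$0$ block and $n\ge0$ an integer.

* $(Q,n)$ is *good* if each side of $Q$ contains a site having exactly one ring in $(n-1,n+1]$, this ring being a minus-ring in $(n-1,n]$; otherwise *bad*.
* $(Q,n)$ is *alive* if at every time $t\in[n,n+1]$ each side of $Q$ contains a $-$ site; otherwise *dead*.

**Definition (level $j\ge1$).** Let $Q$ be a level-$j$ block and $m\ge0$ an integer.

* $(Q,m)$ is *good* if $\{(Q',n):Q'\text{ child of }Q,\ n\in W_m,\ (Q',n)\text{ bad}\}$ is small; otherwise *bad*.
* $(Q,m)$ is *alive* if $\{(Q',n):Q'\text{ child of }Q,\ n\in I_m,\ (Q',n)\text{ dead}\}$ is small; otherwise *dead*.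

Good and bad depend on the clocks alone; alive and dead depend on the dynamics. The deterministic part of the proof deduces alive from good, and the probabilistic part bounds the probability of bad.

## 5. The healing rule reproduces itself at every level

**Lemma 1.** For every $0\le j\le k$ the following rule $(\mathrm R_j)$ holds for every level-$j$ block $Q$.

1. If $(Q,0)$ is good, then $(Q,0)$ is alive.
2. Let $m\ge1$ and let $(Q,m)$ be good. If *either* $(Q,m-1)$ is alive, *or* $(Q^h,m-1)$ and $(Q^v,m-1)$ are alive for some horizontal neighbor $Q^h$ and some vertical neighbor $Q^v$ of $Q$, then $(Q,m)$ is alive.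

**Step 1: level 0.** This step turns the picture of Section 3 into $(\mathrm R_0)$.

Part 1: if $(Q,0)$ is good, each side has a site with no ring in $(0,1]$. It is $-$ at time $0$, since $Q\subset D$, hence $-$ on $[0,1]$.

Part 2: let $n\ge1$, let $(Q,n)$ be good, and assume one of the two alternatives at time $n-1$. We claim that at every time $t\in[n-1,n]$, every $v\in Q$ that is $+$ is disagreed with by some $X\in\mathcal U_K$.

If $(Q,n-1)$ is alive, then for each $u\in\{\pm e_1,\pm e_2\}$ the side of $Q$ extremal in direction $u$ contains a $-$ site $x_u$ at time $t$. It differs from $v$, since $v$ is $+$; it satisfies $\langle x_u-v,u\rangle\ge0$, and $\|x_u-v\|_\infty\le B-1$.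

If instead $Q^h$ and $Q^v$ are alive at $n-1$, the top and bottom rows of $Q^h$ have the same second coordinates as those of $Q$, so they contain $-$ sites $x_{e_2},x_{-e_2}$ with $\langle x_{\pm e_2}-v,\pm e_2\rangle\ge0$. Likewise the right and left columns of $Q^v$ contain $-$ sites $x_{e_1},x_{-e_1}$ with $\langle x_{\pm e_1}-v,\pm e_1\rangle\ge0$. All lie within $\ell_\infty$-distance $2B-1\le K$ of $v$ and differ from $v$.

In both cases $X=\{x_u-v:u=\pm e_1,\pm e_2\}$ belongs to $\mathcal U_K\subset\mathcal U$ by (1), and it disagrees with $v$. The claim is proved. (The set $X$ may change with $t$; this does no harm.)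

Since $(Q,n)$ is good, each side contains a site $v$ whose only ring in $(n-1,n+1]$ is a minus-ring at some $r\in(n-1,n]$. Just before $r$ either $v$ is $-$, and it stays $-$; or $v$ is $+$, and by the claim it flips to $-$ at $r$. It has no ring in $(r,n+1]$, so it is $-$ on $[n,n+1]$. Hence $(Q,n)$ is alive, and $(\mathrm R_0)$ holds.

For the induction, let $j\ge1$, assume $(\mathrm R_{j-1})$, and fix a level-$j$ block $Q$. Let $\Delta_n$ be the set of children $Q'$ of $Q$ with $(Q',n)$ dead, and $E_n$ the set of those with $(Q',n)$ bad.

**Step 2: one dead child is repaired at once.** We show: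

$(\mathrm O)$ *If $n\ge1$ and $|\Delta_{n-1}|\le1$, then $\Delta_n\subset E_n$.*

Let $Q'\notin E_n$, so $(Q',n)$ is good. If $Q'\notin\Delta_{n-1}$, then $(Q',n)$ is alive by $(\mathrm R_{j-1})$, first alternative. If $Q'\in\Delta_{n-1}$, the other three children are alive at $n-1$; they include a horizontal and a vertical neighbor of $Q'$, so $(Q',n)$ is alive by the second alternative.

**Step 3: once at most one child is dead, $Q$ is under control.** If $(Q,m)$ is good, then $|E_n|\le1$ for all $n\in W_m$, since a small set involves only one child. We show:

$(\mathrm O')$ *If $m\ge1$, $(Q,m)$ is good, and $|\Delta_s|\le1$ for some $s$ with $(m-1)\tau\le s\le m\tau-1$, then $\Delta_n\subset E_n$ for all $s<n\le(m+1)\tau-1$. In particular $(Q,m)$ is alive.*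

The integers $s+1,\dots,(m+1)\tau-1$ all lie in $W_m$. By $(\mathrm O)$, $\Delta_{s+1}\subset E_{s+1}$, so $|\Delta_{s+1}|\le1$; apply $(\mathrm O)$ again at $s+2$, and so on. This covers all $n\in I_m$, so the dead pairs with $n\in I_m$ form a subset of the bad pairs with $n\in W_m$, which is small. A subset of a small set is small, so $(Q,m)$ is alive.

**Step 4: part 1 of $(\mathrm R_j)$.** Let $(Q,0)$ be good. By $(\mathrm R_{j-1})$, part 1, $\Delta_0\subset E_0$. Since $|E_n|\le1$ on $W_0=I_0$, repeated use of $(\mathrm O)$ gives $\Delta_n\subset E_n$ for all $n\in I_0$. So the dead pairs in $I_0$ form a small set, and $(Q,0)$ is alive.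

**Step 5: part 2, when $Q$ itself was alive.** Let $m\ge1$ and let $(Q,m)$ be good. If $(Q,m-1)$ is alive, then $|\Delta_s|\le1$ for $s=(m-1)\tau\in I_{m-1}$, and $(\mathrm O')$ applies.

**Step 6: part 2, when two neighbors were alive.** Here we must grow $Q$ back from scratch during time $m-1$. By reflection, assume that $Q^h$ is to the right of $Q$ and $Q^v$ is above $Q$. Let
$$J=\{(m-1)\tau+1,\dots,m\tau-1\}\subset I_{m-1}\cap W_m,\qquad|J|=19.$$
First we find a quiet period. Remove from $J$ the times at which some child of $Q^h$ is dead, the times at which some child of $Q^v$ is dead, and the times $n$ with $E_n\ne\emptyset$. Since $(Q^h,m-1)$ and $(Q^v,m-1)$ are alive and $(Q,m)$ is good, each of these three sets lies in a pair of consecutive integers. So at least $13$ integers remain, in at most four intervals of consecutive integers, and one interval contains four consecutive integers $s,s+1,s+2,s+3$. At these times all children of $Q^h$ and $Q^v$ are alive and no child of $Q$ is bad.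

Now healing runs from the upper right corner. Denote the children of $Q$ by $(a,b)\in\{0,1\}^2$, and apply $(\mathrm R_{j-1})$ repeatedly.

* At time $s+1$ the child $(1,1)$ is alive: its right neighbor is a child of $Q^h$ and its upper neighbor a child of $Q^v$, both alive at $s$. It stays alive at $s+2$ and $s+3$ by the first alternative.
* At time $s+2$ the child $(1,0)$ is alive (right neighbor a child of $Q^h$, upper neighbor $(1,1)$), and so is $(0,1)$ (upper neighbor a child of $Q^v$, right neighbor $(1,1)$). Both stay alive at $s+3$.
* At time $s+3$ the child $(0,0)$ is alive (right neighbor $(1,0)$, upper neighbor $(0,1)$).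

So $\Delta_{s+3}=\emptyset$ and $s+3\le m\tau-1$. Now $(\mathrm O')$, with $s+3$ in place of $s$, shows that $(Q,m)$ is alive. This proves Lemma 1. $\square$

The choice $\tau=20$ enters here: $19-6=13$ integers in four intervals force a run of four.

**Lemma 2.** If $Q$ is a level-$j$ block and $(Q,m)$ is alive, then $Q$ contains a $-$ site at every time $t\in[m\tau^j,(m+1)\tau^j]$.

*Proof.* For $j=0$ this follows from the definition. For $j\ge1$, for each $n\in I_m$ at least three children are alive at $n$, so by induction $Q$ contains a $-$ site throughout $[n\tau^{j-1},(n+1)\tau^{j-1}]$. These intervals cover $[m\tau^j,(m+1)\tau^j]$. $\square$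

## 6. Failure probabilities square at each doubling, and Theorem 1 follows

**Lemma 3.** Let $\varepsilon_j=\sup_{Q,m}\mathbb P((Q,m)\text{ is bad})$, over level-$j$ blocks $Q$ and $m\ge0$. Then $12090\,\varepsilon_j\le e^{-7\cdot2^j}$.

**Step 1: locality.** To multiply probabilities we need independence. The event $\{(Q,m)\text{ bad}\}$ at level $j$ depends only on the clocks of sites of $Q$ in the time window $((m-1)\tau^j,(m+1)\tau^j]$ (intersected with $(-1,\infty)$). This is clear for $j=0$. For $j\ge1$, each $n\in W_m$ satisfies $n-1\ge(m-1)\tau$ and $n+1\le(m+1)\tau$, so
$$(n-1)\tau^{j-1}\ge(m-1)\tau^j,\qquad(n+1)\tau^{j-1}\le(m+1)\tau^j,$$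
and the claim follows by induction; for $m=0$ the restriction $n\ge0$ only shrinks the window. This is why $W_m$ starts at $(m-1)\tau+1$ and not at $(m-1)\tau$. Consequently, at a given level, $\{(Q,m)\text{ bad}\}$ and $\{(Q',m')\text{ bad}\}$ are independent whenever $Q\ne Q'$ (disjoint sets of sites) or $|m-m'|\ge2$ (disjoint windows).

**Step 2: level 0.** This starts the recursion. A given site has exactly one ring in $(n-1,n+1]$, this being a minus-ring in $(n-1,n]$, if its minus-clock rings once in $(n-1,n]$ (probability $e^{-1}$), its plus-clock does not ring there ($e^{-1}$), and neither rings in $(n,n+1]$ ($e^{-2}$). The probability is $e^{-4}$. A side fails if none of its $B$ sites does this, so, as $e^4<55$,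
$$\varepsilon_0\le4(1-e^{-4})^{1000}\le4e^{-1000/e^4}\le4e^{-18}.$$
Since $4\cdot12090=48360<e^{11}$, we get $12090\,\varepsilon_0\le e^{-7}$.

**Step 3: recursion.** We show $\varepsilon_j\le12090\,\varepsilon_{j-1}^2$ for $j\ge1$. If $(Q,m)$ is bad, the set of bad pairs $(Q',n)$, with $Q'$ a child of $Q$ and $n\in W_m$, is not small. Then it contains two pairs $(Q',n),(Q'',n')$ with $Q'\ne Q''$ or $|n-n'|\ge2$; for if all its elements had the same block and pairwise time differences at most $1$, it would be small. By Step 1 these two bad events are independent. There are at most $4\cdot39=156$ pairs $(Q',n)$, hence at most $\binom{156}2=12090$ unordered choices, and the union bound gives the recursion. So $12090\,\varepsilon_j\le(12090\,\varepsilon_{j-1})^2$, and with Step 2 the lemma follows by induction. $\square$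

**Proof of the probability bound in Theorem 1.** For $t=0$ it is trivial, as $D$ starts all $-$. Let $t>0$ and $M=\lceil t/\tau^k\rceil\le t+1$. Suppose $(Q_*,m)$ is good at level $k$ for all $0\le m\le M-1$. By $(\mathrm R_k)$ (part 1 for $m=0$, then the first alternative of part 2, as $Q_*$ has no neighbors) all these $(Q_*,m)$ are alive. By Lemma 2, $Q_*\subset D$ contains a $-$ site at all times in $[0,M\tau^k]\ni t$, so $T^{\rm Is}(D)>t$. Therefore
$$\mathbb P(T^{\rm Is}(D)\le t)\le M\varepsilon_k\le(t+1)e^{-7\cdot2^k}.$$

**Proof that $\mathcal U$ is not Ising-eroding.** Let $\mathcal T$ be admissible, so $\mathcal T=\mathcal S$ by Section 2, and let $c>1$. For large $L$ let $k$ be maximal with $\sqrt2\,B\,2^k\le L$; then $2^k>L/(2000\sqrt2)>L/3000$. The square $D=\{0,\dots,2^kB-1\}^2$ has diameter at most $L$, so it is an $(\mathcal S,L)$-droplet, and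
$$\mathbb P\big(T^{\rm Is}(D)\le e^{L/1000}\big)\le(e^{L/1000}+1)e^{-7L/3000}\le2e^{-4L/3000}\le2e^{-L/1000}.\tag{2}$$
For $L$ large, $L^c<e^{L/1000}$, so $\mathbb P(T^{\rm Is}(D)>L^c)\ge1-2e^{-L/1000}>e^{-L}$. No pair $(c,\mathcal T)$ works. This completes the proof of Theorem 1, and (2) is the second assertion of Theorem 2. $\blacksquare$

## 7. Erosion column by column: the exponential upper bound

For the first assertion of Theorem 2 let $D$ be an $(\mathcal S,L)$-droplet. By translation $D=\{0,\dots,w-1\}\times\{0,\dots,h-1\}$ with $w,h\le L+1$. A trivial upper bound comes from asking all $wh$ sites to flip in order, but it costs $e^{CL^2}$. Instead we remove one column at a time, at a cost $e^{4h}$ each.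

**Proposition 1.** There is $t_h\le65h^5$ such that, from any configuration in which all sites outside $D$ and all sites of $D$ with first coordinate $<i$ are $+$ (where $0\le i<w$), with probability at least $e^{-4h}$ all sites with first coordinate $\le i$ are $+$ at time $t_h$.

The difficulty is that column $i$ may be all $-$, and a $-$ site in its middle need not be able to flip. The $+$ phase must enter the column from its lower end and spread; we use the multiscale method again, now in one dimension and in favor of $+$, and only ask for one $+$ site per segment of length $B$. Correlation inequalities and one lucky unit of time do the rest.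

**Step 1: a rule that helps the column.** In the configurations considered, all sites with first coordinate $<i$ are $+$ and stay so: since $-e_1\in\mathcal S$, each $X\in\mathcal U$ has an element with first coordinate $\le0$, so no $X$ can disagree with such a site. Sites outside $D$ stay $+$ too. Let $Y=\{i\}\times\{0,\dots,h-1\}$. By (1), $\{(0,a),(-1,1),(-1,-1)\}\in\mathcal U_K$ for $0<|a|\le K$: the element $(0,a)$ serves $e_1$, and $(-1,\pm1)$ serve $-e_1$ and $\pm e_2$. The sites $v+(-1,\pm1)$, $v\in Y$, are always $+$. Hence
$$\text{if }v\in Y\text{ is }-\text{ and some }v+(0,a),\ 0<|a|\le K,\text{ is }+,\text{ then a plus-ring at }v\text{ turns }v\text{ to }+.\tag{3}$$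

**Step 2: a monotone comparison process.** The true dynamics is not monotone, so we bound it by a process that is. Let $k\ge0$ be minimal with $2^kB\ge h$; then $2^k\le2h$ (clear if $k=0$; otherwise $2^{k-1}B<h$). For $0\le r\le2^k$ let $S_r=\{i\}\times[(r-1)B,rB)$, and let $Y'=\bigcup_{r\ge1}S_r\supset Y$. Both $S_0$ and $Y'\setminus Y$ lie outside $D$. Let $\xi_0=\emptyset$ and let $\xi_t\subset Y'$ evolve as follows. At a minus-ring at $v\in Y'$ remove $v$ from $\xi$. At a plus-ring at $v\in Y'$ add $v$ if $\xi\cup S_0$ contains a site $v+(0,a)$ with $0<|a|\le K$. (Sites outside $D$ also carry clocks; their rings do not change their states.)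

Every site of $\xi_t$ is $+$ at time $t$. Indeed a $+$ site can become $-$ only at one of its own minus-rings, when it leaves $\xi$. When $v\in Y$ is added, a site $v+(0,a)$ of $\xi\cup S_0$ is $+$, so by (3) $v$ is $+$ after the ring; and sites of $Y'\setminus Y$ are always $+$.

Moreover $\xi_t$ is increasing in the set of plus-rings and decreasing in the set of minus-rings. To see this, run two copies with more plus-rings and fewer minus-rings in the second, through all rings in order of time. At a common ring both apply the same map, and both kinds of map preserve inclusion. At a plus-ring present only in the second, the second can only grow; at a minus-ring present only in the first, the first can only shrink. So the first stays inside the second.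

**Step 3: one-dimensional block variables.** At level $j$ the blocks are indexed by $r\in\{1,\dots,2^{k-j}\}$; the level-$0$ block $r$ is $S_r$, and the children of a level-$j$ block $r$ are the level-$(j-1)$ blocks $2r-1$ and $2r$. At every level the index $0$ is declared alive at all times; it stands for the sea below the column. For $n\ge1$, $(r,n)$ is *good* at level $0$ if some $v\in S_r$ has exactly one ring in $(n-1,n+1]$, which is a plus-ring in $(n-1,n]$; otherwise *bad*. For $n\ge0$, $(r,n)$ is *alive* at level $0$ if $\xi_t\cap S_r\ne\emptyset$ for all $t\in[n,n+1]$; otherwise *dead*. For $j\ge1$, good/bad (for $m\ge1$) and alive/dead (for $m\ge0$) are defined from the children exactly as in Section 4, with the same $I_m$ and $W_m$; note that $W_m\subset\{n\ge1\}$ when $m\ge1$.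

**Step 4: the rule in one dimension.** We prove, for all $0\le j\le k$:

$(\mathrm R'_j)$ *If $m\ge1$, $(r,m)$ is good, and $(r',m-1)$ is alive for some $r'\in\{r-1,r,r+1\}$ with $0\le r'\le2^{k-j}$, then $(r,m)$ is alive.*

Let $j=0$. At each time in $[m-1,m]$ there is a site of $\xi\cup S_0$ in $S_{r'}$, at distance at most $2B-1\le K$ from every site of $S_r$. Let $v\in S_r$ be a site given by goodness. Just before its plus-ring either $v\in\xi$, or the site found in $S_{r'}$ differs from $v$ and $v$ is added. So $v\in\xi$ right after its ring, which occurs in $(m-1,m]$, and $v$ has no further ring up to time $m+1$. Hence $v\in\xi_t$ for $t\in[m,m+1]$, and $(r,m)$ is alive.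

Let $j\ge1$, assume $(\mathrm R'_{j-1})$, and let $\Delta_n,E_n$ be the sets of dead, respectively bad, children of $r$ at time $n$. As before,

$(\mathrm O)$ *if $n\ge1$ and $|\Delta_{n-1}|\le1$, then $\Delta_n\subset E_n$,*

because a child that is not bad at $n$ either was alive at $n-1$ or has the other child as an alive neighbor. Since $(r,m)$ is good, $|E_n|\le1$ on $W_m$. So if $|\Delta_s|\le1$ for some $(m-1)\tau\le s\le m\tau-1$, iterating $(\mathrm O)$ gives $\Delta_n\subset E_n$ for $s<n\le(m+1)\tau-1$, in particular on $I_m$, and $(r,m)$ is alive.

If $r'=r$, take $s=(m-1)\tau$.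

If $r'=r-1$, take $J=\{(m-1)\tau+1,\dots,m\tau-1\}$, which has $19$ elements. Remove the at most two consecutive times with a dead child of $r'$ (none if $r'=0$) and the at most two consecutive times with $E_n\ne\emptyset$. At least $15$ integers remain, in at most $3$ intervals, so there are three consecutive ones $s,s+1,s+2$. The left neighbor $2r-2$ of child $2r-1$ is a child of $r-1$, or the index $0$; it is alive at $s$ and $s+1$, so child $2r-1$ is alive at $s+1$ and $s+2$. Then child $2r$, with neighbor $2r-1$ alive at $s+1$, is alive at $s+2$. So $\Delta_{s+2}=\emptyset$ with $s+2\le m\tau-1$, and $(r,m)$ is alive.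

If $r'=r+1$, argue in the same way with the roles of the two children exchanged: the right neighbor of child $2r$ is $2r+1$, a child of $r+1$.

**Step 5: probabilities.** Let $\varepsilon'_j$ be the supremum of $\mathbb P((r,m)\text{ bad})$ at level $j$, over $r$ and $m\ge1$. Locality and independence hold exactly as in Lemma 3. So $\varepsilon_0'\le(1-e^{-4})^{1000}\le e^{-18}$ and $\varepsilon'_j\le\binom{2\cdot39}2\varepsilon_{j-1}'^2\le12090\,\varepsilon_{j-1}'^2$, hence $\varepsilon_j'\le e^{-7\cdot2^j}$. As $2^j\ge j+1$,
$$\sum_{j\ge0}\varepsilon'_j\le\sum_{j\ge0}e^{-7(j+1)}\le\tfrac12.$$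

**Step 6: each segment is reached with probability at least $\frac12$.** We follow one line of ancestors down the levels. Put $m_k=1$, $m_{j-1}=\tau m_j+1$, and
$$n_0:=m_0=\sum_{i=0}^k\tau^i\le2\cdot20^k.$$
Fix $1\le r\le2^k$ and let $r_j$ be the level-$j$ block containing $S_r$. Suppose $(r_j,m_j)$ is good for all $0\le j\le k$. Then all $(r_j,m_j)$ are alive. At level $k$, where $r_k=1$ and $m_k=1$, this is $(\mathrm R'_k)$ with $r'=0$. If $(r_j,m_j)$ is alive, $j\ge1$, then $m_{j-1}-1=\tau m_j\in I_{m_j}$, so at most one child of $r_j$ is dead at time $m_{j-1}-1$, and by $(\mathrm O)$ the good child $(r_{j-1},m_{j-1})$ is alive. At level $0$ we get $\xi_{n_0}\cap S_r\ne\emptyset$. Hence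
$$\mathbb P(\xi_{n_0}\cap S_r\ne\emptyset)\ge1-\sum_j\varepsilon'_j\ge\tfrac12.$$

**Step 7: all segments together.** We need all these events at once, and use positive correlation. Recall the Harris–FKG inequality for Poisson processes (Last–Penrose, *Lectures on the Poisson Process*, Thm 20.4): two bounded functions of a Poisson process that are both increasing in the set of points, or both decreasing, satisfy $\mathbb E[fg]\ge\mathbb E f\,\mathbb E g$. For several non-negative functions one iterates, as products of non-negative increasing functions are increasing.

By Step 2, the events $A_r=\{\xi_{n_0}\cap S_r\ne\emptyset\}$ are increasing in the plus-rings and decreasing in the minus-rings. Apply the inequality first to the plus-rings, conditionally on the set $\mathcal M$ of minus-rings: $\mathbb P(\bigcap_rA_r\mid\mathcal M)\ge\prod_r\mathbb P(A_r\mid\mathcal M)$. Each factor is decreasing in $\mathcal M$, so a second application, to the minus-rings, gives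
$$\mathbb P(G)\ge\prod_{r=1}^{2^k}\mathbb P(A_r)\ge2^{-2^k}\ge2^{-2h}\ge e^{-2h},\qquad G:=\bigcap_{r=1}^{2^k}A_r .$$

**Step 8: a final unit of time.** One $+$ site per segment now becomes a full column. Independently of the past, with probability $(e^{-1}(1-e^{-1}))^h\ge e^{-2h}$, in $(n_0,n_0+1]$ no site of $Y$ has a minus-ring and every site of $Y$ has a plus-ring. Then every $+$ site of $Y'$ stays $+$ during this interval. On $G$ every $v\in Y$ has at time $n_0$ a $+$ site in its own segment, at distance at most $B-1\le K$. If this site is $v$, then $v$ stays $+$. Otherwise, by (3), $v$ is $+$ after its first plus-ring in the interval, and stays so. Thus $Y$ is entirely $+$ at time $t_h:=n_0+1$, with total probability at least $e^{-4h}$. As the sites with first coordinate $<i$ and those outside $D$ are $+$, so are all sites with first coordinate $\le i$. Finally $20^k\le32^k=(2^k)^5\le(2h)^5$, so $t_h\le64h^5+1\le65h^5$. This proves Proposition 1. $\square$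

**Proof of the upper bound in Theorem 2.** Once all sites with first coordinate $\le i$ are $+$, they remain so, by the argument of Step 1. Give each of the $w$ columns, in turn, $N'=\lceil2Le^{4h}\rceil$ periods of length $t_h$. While column $i$ has its turn and the columns before it are $+$, the hypothesis of Proposition 1 holds at the start of each period. By the Markov property the probability that all $N'$ periods fail is at most $(1-e^{-4h})^{N'}\le e^{-N'e^{-4h}}\le e^{-2L}$. Summing over the columns,
$$\mathbb P\big(T^{\rm Is}(D)>wN't_h\big)\le w(1-e^{-4h})^{N'}\le(L+1)e^{-2L}\le e^{-L}$$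
for $L$ large. Moreover
$$wN't_h\le(L+1)\big(2Le^{4(L+1)}+1\big)\,65(L+1)^5\le e^{5L}$$
for $L$ large, uniformly in $D$. This proves Theorem 2. $\blacksquare$

**Remark (every large square).** For a square $D$ of $n\times n$ sites, with diameter $\ell=\sqrt2(n-1)$, both bounds hold at once. The upper bound applies with $L=\ell$. For the lower bound let $k$ be maximal with $2^kB\le n$; then $2^k>n/(2B)>\ell/3000$, and Theorem 1 with the computation in (2) gives $\mathbb P(T^{\rm Is}(D)\le e^{\ell/1000})\le2e^{-\ell/1000}$. So for $\ell$ large,
$$e^{\ell/1000}<T^{\rm Is}(D)\le e^{5\ell}\quad\text{with probability at least }1-2e^{-\ell/1000}-e^{-\ell}:$$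
the erosion time of squares is $e^{\Theta(\ell)}$, for $\mathcal U_K$ and for every critical family containing it.
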